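\title{Separately continuous functions as layer-wise uniform limits of continuous functions}

\begin{abstract}
We prove that for compact metrizable spaces $X,Y$ every separately continuous function $f:X\times Y\to\mathbb R$ is the limit of a sequence of jointly continuous functions that converges uniformly on each layer $\{x\}\times Y$ and $X\times\{y\}$. This answers a question of Banakh affirmatively. The proof extends to $\aleph_0$-spaces $X,Y$ when the target is a convex subset of a metrizable locally convex space, and also when $X,Y$ have clopen bases and the target is any metrizable space. For compact Hausdorff $X,Y$ the statement holds if and only if one of the factors is ccc. For circle-valued functions it fails on $[0,1]^2$.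
\end{abstract}

\section{Introduction}

Let $X,Y,Z$ be topological spaces. A function $f:X\times Y\to Z$ is \emph{separately continuous} if $f(x,\cdot):Y\to Z$ and $f(\cdot,y):X\to Z$ are continuous for all $x\in X$ and $y\in Y$, that is, if $f$ is continuous on each \emph{layer} $\{x\}\times Y$ and $X\times\{y\}$. Such a function need not be jointly continuous: on $[0,1]^2$ the function equal to $2xy/(x^2+y^2)$ off the origin and to $0$ at the origin vanishes on both axes and equals $1$ on the rest of the diagonal. Let $S(X\times Y,Z)$ be the set of separately continuous functions and $C(X\times Y,Z)\subset S(X\times Y,Z)$ the set of jointly continuous ones.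

Since a separately continuous function is controlled only along layers, it is natural to compare two such functions on compact sets that lie in a layer. The \emph{layer-wise compact-open topology} on $S(X\times Y,Z)$ is generated by the subbase of all sets
\[
[K_X\times K_Y,U]=\{f\in S(X\times Y,Z): f(K_X\times K_Y)\subset U\},
\]
where $U\subset Z$ is open and $K_X\subset X$, $K_Y\subset Y$ are compact sets one of which is a singleton. A sequence $(f_n)$ converges to $f$ in this topology if and only if $f_n(x,\cdot)\to f(x,\cdot)$ in $C(Y,Z)$ and $f_n(\cdot,y)\to f(\cdot,y)$ in $C(X,Z)$ for all $x$ and $y$, both spaces carrying the compact-open topology. For compact Hausdorff $X,Y$ and $Z=\mathbb R$ this means uniform convergence on every layer (Lemma~\ref{lem:conv}). The \emph{sequential closure} $\bar C^s(X\times Y,Z)$ is the set of all limits of sequences in $C(X\times Y,Z)$ that converge in $S(X\times Y,Z)$.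

Two facts form the background. For Tychonoff spaces $X,Y$ the set $C(X\times Y,\mathbb R)$ is dense in $S(X\times Y,\mathbb R)$. By a theorem of Voloshyn and Maslyuchenko, for compact metrizable $X,Y$ the set $\bar C^s(X\times Y,\mathbb R)$ contains every separately continuous $f$ whose set $D(f)$ of discontinuity points has countable projection on $X$ or on $Y$. Density concerns finitely many layers at a time, whereas one sequence has to serve all layers. This leads to the following question of Banakh \cite{Banakh}.

\medskip
\noindent\textbf{Problem.} \emph{Is $\bar C^s(X\times Y,\mathbb R)=S(X\times Y,\mathbb R)$ for all compact metrizable spaces $X,Y$, or at least for all zero-dimensional ones?}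
\medskip

The answer is yes in both cases.

\begin{theorem}\label{thm:main}
Let $X,Y$ be compact metrizable spaces and let $f:X\times Y\to\mathbb R$ be separately continuous. Then there are jointly continuous functions $f_n:X\times Y\to\mathbb R$ with values in $\operatorname{conv}f(X\times Y)$ such that for all $x\in X$ and $y\in Y$
\[
\sup_{y'\in Y}|f_n(x,y')-f(x,y')|\to0,\qquad \sup_{x'\in X}|f_n(x',y)-f(x',y)|\to0 .
\]
Hence $\bar C^s(X\times Y,\mathbb R)=S(X\times Y,\mathbb R)$.
\end{theorem}

The proof has two independent parts. One finds countably many closed subsets of $X\times Y$ on which $f$ oscillates little and such that finitely many of them cover any given layer (Section~\ref{sec:rect}). The other builds, for finitely many closed sets, a continuous function that on each of them takes only averages of values of $f$ on that set (Section~\ref{sec:glue}). Section~\ref{sec:examples} explains why these are the objects to look for. The remaining sections determine how far the hypotheses can be moved: Section~\ref{sec:aleph} drops compactness and changes the target, Section~\ref{sec:compact} drops metrizability and finds the exact condition on compact Hausdorff factors, and Section~\ref{sec:circle}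 shows that for a general target the zero-dimensional and the general case differ.

Throughout, $\omega=\{0,1,2,\dots\}$, $\operatorname{conv}A$ is the convex hull of $A$, and spaces are nonempty; the empty case is trivial. For a compact space $Y$, the space $C(Y)=C(Y,\mathbb R)$ carries the norm $\|g\|=\sup_{y\in Y}|g(y)|$.

\section{Convergence on layers}\label{sec:conv}

All targets in this paper are of the following kind. We say that $Z$ is \emph{gauged} by pseudometrics $d_0\le d_1\le\cdots$ if the balls $B_k(u,r)=\{v\in Z:d_k(u,v)<r\}$ are open and, for each $u\in Z$, the balls $B_k(u,r)$ with $k\in\omega$, $r>0$ form a neighborhood base at $u$. By the triangle inequality each function $d_k(\cdot,c)$ is then continuous. A metrizable space is gauged by $d_k=d$, a compatible metric. The topology of a metrizable locally convex space is generated by a sequence of seminorms $p_0\le p_1\le\cdots$, and any subset of it is gauged by $d_k(u,v)=p_k(u-v)$. For $Z=\mathbb R$ we take $d_k(u,v)=|u-v|$.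

\begin{lemma}\label{lem:conv}
Let $X,Y$ be Hausdorff, let $Z$ be gauged by $(d_k)$, and let $f_n,f\in S(X\times Y,Z)$. Then $f_n\to f$ in $S(X\times Y,Z)$ if and only if $\sup_{z\in L}d_k(f_n(z),f(z))\to0$ for every $k\in\omega$ and every compact subset $L$ of a layer.
\end{lemma}

\begin{proof}
The compact subsets of layers are exactly the sets $K_X\times K_Y$ in the definition of the subbase, and $f$ is continuous on each of them. The sequence converges to $f$ if and only if every subbasic set $[L,U]$ containing $f$ contains $f_n$ for all large $n$.

Assume uniform convergence and let $f(L)\subset U$. For each $u$ in the compact set $f(L)$ choose $k_u,r_u$ with $B_{k_u}(u,2r_u)\subset U$. Finitely many balls $B_{k_u}(u,r_u)$ cover $f(L)$; let $k$ be the largest $k_u$ and $r$ the smallest $r_u$ among them. If $d_k(f_n(z),f(z))<r$ and $f(z)\in B_{k_u}(u,r_u)$, then $d_{k_u}(f_n(z),u)<r+r_u\le2r_u$, so $f_n(z)\in U$. Hence $f_n(L)\subset U$ for large $n$.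

Conversely, assume $f_n\to f$ and fix $L$, $k$ and $\varepsilon>0$. The compact Hausdorff space $L$ is regular, so each $z\in L$ has a closed neighborhood $L_z$ in $L$ with $f(L_z)\subset B_k(f(z),\varepsilon)$. Finitely many sets $L_{z_1},\dots,L_{z_m}$ cover $L$. For large $n$ we have $f_n(L_{z_j})\subset B_k(f(z_j),\varepsilon)$ for all $j$, and then $d_k(f_n,f)<2\varepsilon$ on $L$.
\end{proof}

The second lemma says that joint continuity along a layer $\{a\}\times Y$ makes the map $x\mapsto f(x,\cdot)\in C(Y)$ norm continuous at $a$.

\begin{lemma}\label{lem:tube}
Let $Y$ be compact, let $f\in S(X\times Y,\mathbb R)$ be jointly continuous at every point of $\{a\}\times Y$, and let $\varepsilon>0$. Then $a$ has an open neighborhood $U$ with $\|f(x,\cdot)-f(x',\cdot)\|\le\varepsilon$ for all $x,x'\in U$.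
\end{lemma}

\begin{proof}
For each $y\in Y$ choose open sets $U_y\ni a$ and $V_y\ni y$ with $|f-f(a,y)|<\varepsilon/2$ on $U_y\times V_y$. Finitely many sets $V_{y_1},\dots,V_{y_m}$ cover $Y$; put $U=\bigcap_jU_{y_j}$. If $x,x'\in U$ and $y'\in V_{y_j}$, then $f(x,y')$ and $f(x',y')$ are both within $\varepsilon/2$ of $f(a,y_j)$.
\end{proof}

\section{From finitely many layers to all layers}\label{sec:examples}

In this section $X,Y$ are compact Hausdorff and $f\in S(X\times Y,\mathbb R)$.

\subsection*{Finitely many layers}
The union $L$ of finitely many layers is closed in $X\times Y$, and $f|_L$ is continuous because $L$ is a finite union of closed sets on each of which $f$ is continuous. By Tietze's theorem some $g\in C(X\times Y,\mathbb R)$ agrees with $f$ on $L$. A basic neighborhood of $f$ involves only finitely many layers, so this proves density for compact factors. If $X$ and $Y$ are countable, list all layers and let $f_n$ agree with $f$ on the first $n$ of them; then $f_n\to f$. For uncountable factors this argument reaches only countably many layers.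

\subsection*{Interpolation in one variable}
For $X=[0,1]$ the theorem of Voloshyn and Maslyuchenko, in the case of countable projection on $X$, can be seen directly. Let $B=\{b_0,b_1,\dots\}\subset[0,1]$ contain the projection of $D(f)$, and let $P_n=\{j2^{-n}:0\le j\le2^n\}\cup\{b_0,\dots,b_n\}$. For consecutive points $a<a'$ of $P_n$ and $x\in[a,a']$ put
\[
f_n(x,y)=\frac{a'-x}{a'-a}\,f(a,y)+\frac{x-a}{a'-a}\,f(a',y).
\]
The function $f_n$ is continuous on each closed strip $[a,a']\times Y$, hence on $X\times Y$, and
\[
|f_n(x,y)-f(x,y)|\le\max\{|f(a,y)-f(x,y)|,\ |f(a',y)-f(x,y)|\},\qquad |a-x|,\,|a'-x|\le2^{-n}.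
\]
On a layer $X\times\{y\}$ the right side tends to $0$ uniformly, by uniform continuity of $f(\cdot,y)$. On $\{x\}\times Y$ with $x\notin B$ it tends to $0$ uniformly by Lemma~\ref{lem:tube}. On $\{b_j\}\times Y$ we have $f_n=f$ for $n\ge j$. So one family of layers comes for free, while in the other family each layer that meets $D(f)$ is handled individually. One could guess from this that countability of a projection of $D(f)$ is close to necessary, and that the answer to the Problem is negative. The next example points the other way.

\begin{example}\label{ex:cantor}
Let $\Delta\subset[0,1]$ be the middle-thirds Cantor set, $I_0,I_1,\dots$ the removed open intervals and $m_j$ the midpoint of $I_j$. Let $\varphi_j:[0,1]\to[0,1]$ be continuous, zero outside $I_j$, with $\varphi_j(m_j)=1$, and put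
\[
f(x,y)=\sum_{j\in\omega}\varphi_j(x)\varphi_j(y),\qquad (x,y)\in[0,1]^2 .
\]
Then $f(x,\cdot)=\varphi_j(x)\varphi_j$ for $x\in I_j$ and $f(x,\cdot)=0$ for $x\in\Delta$, and $f(x,y)=f(y,x)$; so $f$ is separately continuous. A point $c\in\Delta$ lies, for every $n$, in one of the closed intervals of length $3^{-n}$ left at stage $n$, and the middle third of that interval is some $I_j$. Thus $(c,c)$ is a limit of points $(m_j,m_j)$, where $f=1$, while $f(c,c)=0$. Both projections of $D(f)$ contain the uncountable set $\Delta$. Nevertheless $f\in\bar C^s([0,1]^2,\mathbb R)$: the partial sums $f_n=\sum_{j\le n}\varphi_j(x)\varphi_j(y)$ are continuous, they agree with $f$ on the layers through points of $\Delta$, and they agree with $f$ on the layers through points of $I_j$ once $n\ge j$.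

The uncountably many bad layers cause no harm because they lie in two closed sets, $\Delta\times[0,1]$ and $[0,1]\times\Delta$, on which $f$ is constant. All other layers lie in the countably many strips $\overline{I_j}\times[0,1]$ and $[0,1]\times\overline{I_j}$. There $f=\varphi_j(x)\varphi_j(y)$ is continuous, so for each $k$ a strip is a finite union of closed sets on which $f$ oscillates by at most $2^{-k}$.
\end{example}

\subsection*{A necessary condition}
What happened in Example~\ref{ex:cantor} must happen for every $f\in\bar C^s(X\times Y,\mathbb R)$. Let continuous $f_n$ converge to $f$ uniformly on every layer, and put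
\[
E(k,N)=\{z\in X\times Y: |f_n(z)-f_m(z)|\le2^{-k}\ \text{for all } n,m\ge N\}.
\]
These sets are closed, and for each $k$ every layer is contained in $E(k,N)$ for large $N$. Letting $m\to\infty$ gives $|f_N-f|\le2^{-k}$ on $E(k,N)$. The compact set $E(k,N)$ is a finite union of closed sets on which the continuous function $f_N$ oscillates by at most $2^{-k}$, and on these $f$ oscillates by at most $3\cdot2^{-k}$. So the countably many pieces have the property in the following definition, which we state for general spaces.

\begin{definition}\label{def:fine}
Let $X,Y$ be arbitrary spaces, let $Z$ be gauged by $(d_k)$, and let $f\in S(X\times Y,Z)$. For $F\subset X\times Y$ put $\operatorname{osc}_k(f,F)=\sup\{d_k(f(z),f(z')):z,z'\in F\}$, with value $0$ for $F=\emptyset$. A sequence $(F_i)_{i\in\omega}$ of closed subsets of $X\times Y$ is \emph{layer-fine for $f$} if for every compact subset $L$ of a layer, every $k\in\omega$ and every $\varepsilon>0$, the set $L$ is covered by finitely many $F_i$ with $\operatorname{osc}_k(f,F_i)\le\varepsilon$.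
\end{definition}

We show next that this necessary condition is also sufficient, and then that it always holds for compact metrizable factors.

\section{Gluing sampled values}\label{sec:glue}

Given closed sets $F_0,\dots,F_n$, we want one continuous function that is close to $f$ on every $F_i$ on which $f$ oscillates little. Tietze's theorem is not available, since $f$ need not be continuous on $F_i$. Instead we sample $f$ at finitely many points and average the samples. The difficulty is that the sets overlap: at a point of $F_i\cap F_j$ we may use only samples taken in $F_i\cap F_j$.

Here is a small case. Let $T=[0,5]$, $F_0=[0,2]$, $F_1=[1,4]$, $F_2=[3,5]$, and let $g:T\to\mathbb R$ be any function. The sample $g(3/2)$ comes from $F_0\cap F_1$ but not from $F_2$, so it may be used exactly on $T\setminus F_2=[0,3)$. The sample $g(7/2)$ comes from $F_1\cap F_2$ but not from $F_0$, so it may be used exactly on $T\setminus F_0=(2,5]$. These two open sets cover $T$. Let $h$ equal $g(3/2)$ on $[0,2]$, equal $g(7/2)$ on $[3,5]$, and be affine on $[2,3]$. Then $h(F_0)=\{g(3/2)\}\subset g(F_0)$, $h(F_2)=\{g(7/2)\}\subset g(F_2)$, and $h(F_1)$ is the segment between two values of $g$ on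 $F_1$.

In general we use the standard fact that for a finite open cover $W_1,\dots,W_m$ of a normal space $T$ there are continuous $\lambda_j:T\to[0,1]$ with $\sum_j\lambda_j=1$ and $\lambda_j=0$ outside $W_j$. If $T$ is a metric space, one can normalize the functions $z\mapsto\operatorname{dist}(z,T\setminus W_j)$, where the distance to the empty set is read as $1$. Recall also that $T$ is \emph{Lindel\"of} if every open cover has a countable subcover.

\begin{lemma}\label{lem:glue}
Let $F_0,\dots,F_n$ be closed subsets of a space $T$ and let $g:T\to Z$ be an arbitrary function.
\begin{enumerate}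
\item[(a)] If $T$ is normal and $Z$ is a convex subset of a topological vector space, there is a continuous $h:T\to Z$ with $h(T)\subset\operatorname{conv}g(T)$ and $h(F_i)\subset\operatorname{conv}g(F_i)$ for all $i\le n$.
\item[(b)] If $T$ is Lindel\"of and has a base of clopen sets, there is a locally constant $h:T\to Z$ with finitely many values such that $h(T)\subset g(T)$ and $h(F_i)\subset g(F_i)$ for all $i\le n$.
\end{enumerate}
\end{lemma}

\begin{proof}
The \emph{type} of $z\in T$ is $\sigma(z)=\{i\le n:z\in F_i\}$. Let $\Sigma=\{\sigma(z):z\in T\}$ be the finite set of types that occur, and for each $\sigma\in\Sigma$ choose a sample point $z_\sigma$ of type $\sigma$. The region where the sample $g(z_\sigma)$ may be used is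
\[
W_\sigma=T\setminus\bigcup\{F_i:i\le n,\ i\notin\sigma\}.
\]
It is open because the $F_i$ are closed and finite in number, and these regions cover $T$ because $z\in W_{\sigma(z)}$. If $W_\sigma$ meets $F_i$, then $i\in\sigma=\sigma(z_\sigma)$. Thus
\begin{equation}\label{eq:key}
W_\sigma\cap F_i\ne\emptyset\quad\Longrightarrow\quad z_\sigma\in F_i .
\end{equation}

(a) Take continuous $\lambda_\sigma:T\to[0,1]$ with $\sum_{\sigma}\lambda_\sigma=1$ and $\lambda_\sigma=0$ outside $W_\sigma$, and put $h=\sum_{\sigma\in\Sigma}\lambda_\sigma\,g(z_\sigma)$. This finite sum is continuous, with values in $\operatorname{conv}g(T)\subset Z$. If $z\in F_i$ and $\lambda_\sigma(z)>0$, then $z\in W_\sigma\cap F_i$, so $z_\sigma\in F_i$ by \eqref{eq:key}. Hence $h(z)$ is a convex combination of points of $g(F_i)$.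

(b) Every point has a clopen neighborhood contained in some $W_\sigma$. Countably many such sets $H_0,H_1,\dots$ cover $T$, say $H_j\subset W_{s(j)}$. The sets $H_j'=H_j\setminus\bigcup_{l<j}H_l$ are clopen, disjoint and cover $T$. Put $G_\sigma=\bigcup\{H'_j:s(j)=\sigma\}\subset W_\sigma$. The sets $G_\sigma$, $\sigma\in\Sigma$, are open, disjoint and cover $T$, so the function $h$ equal to $g(z_\sigma)$ on $G_\sigma$ is locally constant. If $z\in F_i\cap G_\sigma$, then $z_\sigma\in F_i$ by \eqref{eq:key}, so $h(z)\in g(F_i)$.
\end{proof}

\begin{proposition}\label{prop:fine}
Let $X,Y$ be Hausdorff, let $Z$ be gauged by $(d_k)$, and let $f\in S(X\times Y,Z)$ admit a layer-fine sequence $(F_i)$.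
\begin{enumerate}
\item[(a)] If $X\times Y$ is normal, $Z$ is a convex subset of a locally convex space and $d_k(u,v)=p_k(u-v)$ for seminorms $p_k$, then $f$ is the limit in $S(X\times Y,Z)$ of continuous functions $f_n$ with values in $\operatorname{conv}f(X\times Y)$.
\item[(b)] If $X\times Y$ is Lindel\"of and has a base of clopen sets, then $f$ is the limit in $S(X\times Y,Z)$ of locally constant functions $f_n$, each with finitely many values, all lying in $f(X\times Y)$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $f_n$ be the function $h$ given by the corresponding part of Lemma~\ref{lem:glue} for $T=X\times Y$, $g=f$ and the sets $F_0,\dots,F_n$. We claim that for all $k$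
\begin{equation}\label{eq:osc}
d_k(f_n(z),f(z))\le\operatorname{osc}_k(f,F_i)\qquad\text{whenever } i\le n \text{ and } z\in F_i .
\end{equation}
In case (b), $f_n(z)=f(w)$ for some $w\in F_i$. In case (a), $f_n(z)=\sum_jt_jf(w_j)$ is a convex combination with $w_j\in F_i$, so
\[
p_k\bigl(f_n(z)-f(z)\bigr)=p_k\Bigl(\sum_jt_j\bigl(f(w_j)-f(z)\bigr)\Bigr)\le\sum_jt_j\,p_k\bigl(f(w_j)-f(z)\bigr)\le\operatorname{osc}_k(f,F_i).
\]
Given a compact subset $L$ of a layer, $k$ and $\varepsilon>0$, choose a finite $I\subset\omega$ with $L\subset\bigcup_{i\in I}F_i$ and $\operatorname{osc}_k(f,F_i)\le\varepsilon$ for $i\in I$. By \eqref{eq:osc}, $d_k(f_n,f)\le\varepsilon$ on $L$ for all $n\ge\max I$. Lemma~\ref{lem:conv} gives $f_n\to f$.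
\end{proof}

\section{Rectangles and the proof of Theorem~\ref{thm:main}}\label{sec:rect}

It remains to find a layer-fine sequence. The first candidates, the sets $\{z:|f(z)-c|\le\varepsilon\}$ with rational $c$, need not be closed, and taking closures destroys the small oscillation: for the function $2xy/(x^2+y^2)$ the set where $|f-1|\le\frac12$ has the origin, where $f=0$, in its closure. The remedy is to treat the two variables differently. Fix a set $V\subset Y$ and collect all $x$ for which $f(x,\cdot)$ stays near $c$ on the whole of $V$. This is a family of closed conditions on $x$, one for each $y\in V$, and the resulting set is a product.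

Let $X,Y$ be compact metrizable, $f\in S(X\times Y,\mathbb R)$, and fix countable bases $\mathcal U$ of $X$ and $\mathcal V$ of $Y$. For $k\in\omega$, $c\in\mathbb Q$, $V\in\mathcal V$, $U\in\mathcal U$ put
\begin{align*}
A^k_{V,c}&=\{x\in X:|f(x,y)-c|\le2^{-k}\ \text{for all } y\in V\},\\
B^k_{U,c}&=\{y\in Y:|f(x,y)-c|\le2^{-k}\ \text{for all } x\in U\}.
\end{align*}
The sets $A^k_{V,c}\times\overline V$ and $\overline U\times B^k_{U,c}$ are called \emph{rectangles of level $k$}. In Example~\ref{ex:cantor}, with $V=[0,1]$ and $c=0$, we have $A^k_{V,0}=\Delta\cup\bigcup_j\{x\in I_j:\varphi_j(x)\le2^{-k}\}$, so a single rectangle of level $k$ contains $\Delta\times[0,1]$.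

\begin{lemma}\label{lem:rect}
Every rectangle of level $k$ is closed in $X\times Y$, and $f$ oscillates on it by at most $2\cdot2^{-k}$. For every $k$, every layer is covered by finitely many rectangles of level $k$.
\end{lemma}

\begin{proof}
Exchanging $X$ and $Y$ exchanges the two kinds of rectangles and the two kinds of layers, so it suffices to treat $A^k_{V,c}\times\overline V$ and $\{x\}\times Y$.

The set $A^k_{V,c}=\bigcap_{y\in V}\{x:|f(x,y)-c|\le2^{-k}\}$ is closed because each $f(\cdot,y)$ is continuous; so the rectangle is closed. For $x\in A^k_{V,c}$ the inequality $|f(x,\cdot)-c|\le2^{-k}$ holds on $V$, hence on $\overline V$ because $f(x,\cdot)$ is continuous. So $|f-c|\le2^{-k}$ on the rectangle, and any two values of $f$ there differ by at most $2\cdot2^{-k}$.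

Fix $x\in X$ and $k$. For $y\in Y$ choose $c\in\mathbb Q$ with $|f(x,y)-c|<2^{-k}$, and then, by continuity of $f(x,\cdot)$, a set $V\in\mathcal V$ containing $y$ on which $|f(x,\cdot)-c|<2^{-k}$. Then $x\in A^k_{V,c}$, so $\{x\}\times V\subset A^k_{V,c}\times\overline V$. Finitely many of these open sets $V$ cover the compact space $Y$, and the corresponding rectangles cover $\{x\}\times Y$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The rectangles are indexed by the countable sets $\omega\times\mathbb Q\times\mathcal V$ and $\omega\times\mathbb Q\times\mathcal U$. List them all, of all levels, as a sequence $(F_i)_{i\in\omega}$. By Lemma~\ref{lem:rect} this sequence is layer-fine for $f$: given $\varepsilon>0$, use a level $k$ with $2\cdot2^{-k}\le\varepsilon$. The space $X\times Y$ is metrizable, hence normal. Proposition~\ref{prop:fine}(a) gives continuous $f_n$ with values in $\operatorname{conv}f(X\times Y)$ converging to $f$, and by Lemma~\ref{lem:conv} the convergence is uniform on every layer.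
\end{proof}

Metrizability entered through the countable bases, which make the family of rectangles countable. Compactness entered through the finite subcover, which lets a fixed layer be captured at a finite stage $n$. Convexity of $\mathbb R$ entered through the averages in Lemma~\ref{lem:glue}(a). We now vary these three hypotheses.

\section{Non-compact factors and other targets}\label{sec:aleph}

Without compactness the test sets are $\{x\}\times K$ and $K\times\{y\}$ with $K$ compact. The rectangles require of $\mathcal V$ only that it be countable and that finitely many of its members can be placed between a compact set and an open set containing it. The members need not be open.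

A \emph{$k$-network} for $X$ is a family $\mathcal N$ of subsets of $X$ such that for every compact $K$ and open $O\supset K$ there is a finite $\mathcal M\subset\mathcal N$ with $K\subset\bigcup\mathcal M\subset O$. An \emph{$\aleph_0$-space}, in the sense of Michael, is a regular $T_1$-space with a countable $k$-network. A base is a $k$-network (cover $K$ by basic sets inside $O$ and take a finite subcover), so every separable metrizable space is an $\aleph_0$-space.

\begin{theorem}\label{thm:aleph}
Let $X,Y$ be $\aleph_0$-spaces, for example arbitrary separable metrizable spaces. Then $\bar C^s(X\times Y,Z)=S(X\times Y,Z)$ in each of the following cases: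
\begin{enumerate}
\item[(i)] $Z$ is a convex subset of a metrizable locally convex space;
\item[(ii)] $X,Y$ have bases of clopen sets and $Z$ is an arbitrary metrizable space. Here the functions approximating $f\in S(X\times Y,Z)$ can be taken locally constant with finitely many values, all lying in $f(X\times Y)$.
\end{enumerate}
\end{theorem}

\begin{proof}
Gauge $Z$ as in Section~\ref{sec:conv}: $d_k(u,v)=p_k(u-v)$ in case (i) and $d_k=d$ in case (ii). Let $\mathcal N_X,\mathcal N_Y$ be countable $k$-networks and let $f\in S(X\times Y,Z)$.

\emph{The product.} Applying the definition to singletons shows that a $k$-network is a \emph{network}: every open set is a union of members of the family. The sets $M\times N$ with $M\in\mathcal N_X$, $N\in\mathcal N_Y$ form a countable network of $X\times Y$. A space with a countable network is Lindel\"of: given an open cover, choose for each member of the network that lies in some set of the cover one such set; the chosen sets cover the space. The product $X\times Y$ is regular, and a regular Lindel\"of space is normal. In case (ii) the products of clopen sets form a clopen base. So the topological hypotheses of Proposition~\ref{prop:fine}(a)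 hold in case (i) and those of (b) in case (ii), and it remains to find a layer-fine sequence.

\emph{Centers.} The space $Z$ need not be separable, so we need a substitute for $\mathbb Q$. Choosing a point in each nonempty member of $\mathcal N_X$ and of $\mathcal N_Y$ gives countable dense sets $D\subset X$ and $E\subset Y$. Put $Q=f(D\times E)$. For $x\in D$ and $y\in Y$ continuity of $f(x,\cdot)$ gives $f(x,y)\in\overline Q$, and then for arbitrary $(x,y)$ continuity of $f(\cdot,y)$ gives $f(x,y)\in\overline{f(D\times\{y\})}\subset\overline Q$. So the countable set $Q$ is dense in $f(X\times Y)$.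

\emph{Rectangles.} For $k\in\omega$, $c\in Q$, $N\in\mathcal N_Y$, $M\in\mathcal N_X$ the rectangles of level $k$ are now $A^k_{N,c}\times\overline N$ and $\overline M\times B^k_{M,c}$, where
\begin{align*}
A^k_{N,c}&=\{x\in X:d_k(f(x,y),c)\le2^{-k}\ \text{for all } y\in N\},\\
B^k_{M,c}&=\{y\in Y:d_k(f(x,y),c)\le2^{-k}\ \text{for all } x\in M\}.
\end{align*}
There are countably many. The function $d_k(f(\cdot,\cdot),c)$ is separately continuous, and the second paragraph of the proof of Lemma~\ref{lem:rect}, which did not use that $V$ is open, applies to it in place of $|f-c|$. So every rectangle $F$ of level $k$ is closed and $\operatorname{osc}_k(f,F)\le2\cdot2^{-k}$.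

\emph{Finite covers.} Fix $x\in X$, a compact $K\subset Y$ and $k\in\omega$. Since the members of $\mathcal N_Y$ need not be open, we first cut $K$ into compact pieces and then apply the $k$-network to each piece. For $y\in K$ choose $c_y\in Q$ with $d_k(f(x,y),c_y)<2^{-k}$ and let $O_y=\{y'\in Y:d_k(f(x,y'),c_y)<2^{-k}\}$, an open neighborhood of $y$. As $K$ is compact Hausdorff, $y$ has a closed neighborhood $K_y$ in $K$ with $K_y\subset O_y$. Finitely many sets $K_{y_1},\dots,K_{y_m}$ cover $K$. Choose finite $\mathcal M_j\subset\mathcal N_Y$ with $K_{y_j}\subset\bigcup\mathcal M_j\subset O_{y_j}$. For $N\in\mathcal M_j$ we have $N\subset O_{y_j}$, hence $x\in A^k_{N,c_{y_j}}$. So the finitely many rectangles $A^k_{N,c_{y_j}}\times\overline N$ with $j\le m$, $N\in\mathcal M_j$ cover $\{x\}\times K$. Exchanging $X$ and $Y$, each $K\times\{y\}$ is covered by finitely many rectangles of level $k$ of the second kind.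

\emph{Conclusion.} Given $k_0$ and $\varepsilon>0$, take $k\ge k_0$ with $2\cdot2^{-k}\le\varepsilon$. A rectangle $F$ of level $k$ has $\operatorname{osc}_{k_0}(f,F)\le\operatorname{osc}_k(f,F)\le\varepsilon$, because $d_{k_0}\le d_k$. So an enumeration of all rectangles is layer-fine, and Proposition~\ref{prop:fine} applies.
\end{proof}

\section{Compact Hausdorff factors}\label{sec:compact}

If $X,Y$ are compact Hausdorff but not metrizable, a countable base is missing, and countability has to come from $f$. A jointly continuous function has a norm compact set of sections $\{f(x,\cdot):x\in X\}\subset C(Y)$, so a limit of a sequence of them has a separable set of sections. Conversely, a separable set of sections depends on only countably many functions, which lets us pass to metrizable quotients and apply Theorem~\ref{thm:main}.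

\begin{theorem}\label{thm:factor}
Let $X,Y$ be compact Hausdorff and $f\in S(X\times Y,\mathbb R)$. The following are equivalent:
\begin{enumerate}
\item[(1)] $f\in\bar C^s(X\times Y,\mathbb R)$;
\item[(2)] $\{f(x,\cdot):x\in X\}$ is norm-separable in $C(Y)$;
\item[(3)] $f=f'\circ(p\times q)$ for some continuous surjections $p:X\to X'$, $q:Y\to Y'$ onto compact metrizable spaces and some separately continuous $f':X'\times Y'\to\mathbb R$.
\end{enumerate}
\end{theorem}

\begin{proof}
Put $T=\{f(x,\cdot):x\in X\}$.

(1)$\Rightarrow$(2). Let jointly continuous $f_n$ converge to $f$. By Lemma~\ref{lem:tube} the map $x\mapsto f_n(x,\cdot)\in C(Y)$ is norm continuous, so its image $T_n$ is norm compact, hence separable. By Lemma~\ref{lem:conv}, $\|f_n(x,\cdot)-f(x,\cdot)\|\to0$ for each $x$, so $T$ lies in the norm closure of $\bigcup_nT_n$. This closure is a separable metric space, and so is its subspace $T$.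

(2)$\Rightarrow$(3). We use that a continuous surjection $q$ from a compact space onto a Hausdorff space is closed, hence a quotient map: a function $u$ on the image is continuous as soon as $u\circ q$ is.

Let $H\subset T$ be countable and norm dense in $T$. The map $q:Y\to\mathbb R^H$, $q(y)=(h(y))_{h\in H}$, is continuous, and $Y'=q(Y)$ is compact and metrizable, since $\mathbb R^H$ is a countable power of $\mathbb R$. If $q(y_1)=q(y_2)$, then $h(y_1)=h(y_2)$ for all $h\in H$, hence for all $h$ in the norm closure of $H$; so $f(x,y_1)=f(x,y_2)$ for all $x$. Therefore $f(x,y)=f_1(x,q(y))$ for a function $f_1:X\times Y'\to\mathbb R$. It is separately continuous: $f_1(x,\cdot)$ is continuous because $f_1(x,\cdot)\circ q=f(x,\cdot)$ is, and $f_1(\cdot,q(y))=f(\cdot,y)$.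

Now $Y'$ has a countable dense subset $E$. The map $p:X\to\mathbb R^E$, $p(x)=(f_1(x,y'))_{y'\in E}$, is continuous, and $X'=p(X)$ is compact metrizable. If $p(x_1)=p(x_2)$, the continuous functions $f_1(x_1,\cdot)$ and $f_1(x_2,\cdot)$ agree on $E$, hence on $Y'$. Therefore $f_1(x,y')=f'(p(x),y')$ for a function $f':X'\times Y'\to\mathbb R$. It is separately continuous: $f'(\cdot,y')$ is continuous because $f'(\cdot,y')\circ p=f_1(\cdot,y')$ is, and $f'(p(x),\cdot)=f_1(x,\cdot)$. Finally $f(x,y)=f'(p(x),q(y))$.

(3)$\Rightarrow$(1). By Theorem~\ref{thm:main} there are continuous $f'_n\to f'$ uniformly on every layer of $X'\times Y'$. The map $p\times q$ sends layers into layers, so the continuous functions $f'_n\circ(p\times q)$ converge to $f$ uniformly on every layer of $X\times Y$.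
\end{proof}

Condition (1) is symmetric in $X$ and $Y$, so (2) holds if and only if $\{f(\cdot,y):y\in Y\}$ is norm-separable in $C(X)$.

When does every $f$ satisfy (2)? The formula of Example~\ref{ex:cantor} makes sense for any two disjoint families of open sets with the same index set. For a countable index set the partial sums converge; for an uncountable one (2) fails. A space is \emph{ccc} if every disjoint family of nonempty open sets is countable; every separable space is ccc, since each set of the family contains a point of a countable dense set. The next theorem says that such uncountable sums exist exactly when equality fails.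

\begin{theorem}\label{thm:ccc}
For compact Hausdorff spaces $X,Y$, the equality $\bar C^s(X\times Y,\mathbb R)=S(X\times Y,\mathbb R)$ holds if and only if at least one of $X,Y$ is ccc.
\end{theorem}

The proof of sufficiency uses two theorems, in the following form.

\begin{itemize}
\item \emph{Namioka's theorem} \cite{Namioka}. If $X,Y$ are compact Hausdorff and $f\in S(X\times Y,\mathbb R)$, there is a dense set $A\subset X$ such that $f$ is jointly continuous at each point of $A\times Y$.
\item \emph{Grothendieck's theorem} \cite{Grothendieck}. If $Y$ is compact Hausdorff, a norm bounded subset of $C(Y)$ that is compact in the topology of pointwise convergence is compact in the weak topology of the Banach space $C(Y)$.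
\end{itemize}

Namioka's theorem and ccc put the sections $f(x,\cdot)$ into a separable closed subspace $L\subset C(Y)$ for all $x$ in a dense subset of $X$. To reach every $x$ we need a topology on $C(Y)$ in which $L$ is closed and $x\mapsto f(x,\cdot)$ is continuous. The norm topology fails the second requirement. The pointwise topology can fail the first: in $C([0,1])$ the functions with integral $0$ form a proper norm closed subspace and take arbitrary prescribed values at finitely many points. The weak topology meets both, by the Hahn--Banach theorem and Grothendieck's theorem.

\begin{proof}[Proof of Theorem~\ref{thm:ccc}]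
\emph{Necessity.} Let neither space be ccc. Take disjoint families of nonempty open sets $(U_\alpha)_{\alpha<\omega_1}$ in $X$ and $(V_\alpha)_{\alpha<\omega_1}$ in $Y$, and points $x_\alpha\in U_\alpha$, $y_\alpha\in V_\alpha$. By Urysohn's lemma there are continuous $\varphi_\alpha:X\to[0,1]$ and $\psi_\alpha:Y\to[0,1]$, vanishing outside $U_\alpha$ and $V_\alpha$ respectively, with $\varphi_\alpha(x_\alpha)=1=\psi_\alpha(y_\alpha)$. Put $f(x,y)=\sum_\alpha\varphi_\alpha(x)\psi_\alpha(y)$. For fixed $x$ at most one $\varphi_\alpha(x)$ is nonzero, so $f(x,\cdot)$ is a multiple of one $\psi_\alpha$; for fixed $y$, in the same way, $f(\cdot,y)$ is a multiple of one $\varphi_\alpha$. So $f\in S(X\times Y,\mathbb R)$. Now $f(x_\alpha,\cdot)=\psi_\alpha$, and for $\alpha\ne\beta$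
\[
\|\psi_\alpha-\psi_\beta\|\ge\psi_\alpha(y_\alpha)-\psi_\beta(y_\alpha)=1-0=1 .
\]
A metric space with uncountably many points at mutual distance at least $1$ is not separable. So condition (2) of Theorem~\ref{thm:factor} fails and $f\notin\bar C^s(X\times Y,\mathbb R)$.

\emph{Sufficiency for bounded functions.} The equality is symmetric in $X$ and $Y$, so let $X$ be ccc. Let $f\in S(X\times Y,\mathbb R)$ be bounded; we verify condition (2). For $m\ge1$ call a nonempty open set $U\subset X$ \emph{$m$-small} if $\|f(x,\cdot)-f(x',\cdot)\|\le1/m$ for all $x,x'\in U$. A nonempty open subset of an $m$-small set is $m$-small. Let $A$ be the dense set from Namioka's theorem. By Lemma~\ref{lem:tube}, every $a\in A$ has an $m$-small neighborhood, hence arbitrarily small ones.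

By Zorn's lemma let $\mathcal U_m$ be a maximal disjoint family of $m$-small sets. It is countable because $X$ is ccc. Its union $G_m$ is open, and it is dense: otherwise the nonempty open set $X\setminus\overline{G_m}$ would contain a point of $A$, hence an $m$-small set, which could be added to $\mathcal U_m$. By the Baire category theorem for compact Hausdorff spaces, $G=\bigcap_{m\ge1}G_m$ is dense in $X$. Pick a point in each member of each $\mathcal U_m$; this gives a countable set $D\subset X$. Let $L$ be the norm closed linear span of $\{f(a,\cdot):a\in D\}$, a separable subspace of $C(Y)$. If $x\in G$, then for each $m$ the point $x$ lies in some $U\in\mathcal U_m$, and the point $a\in D$ picked in $U$ satisfies $\|f(x,\cdot)-f(a,\cdot)\|\le1/m$. So $f(x,\cdot)\in L$ for all $x\in G$.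

The map $\Phi:X\to C(Y)$, $\Phi(x)=f(x,\cdot)$, is continuous for the topology of pointwise convergence, because each $f(\cdot,y)$ is continuous. So $T=\Phi(X)$ is pointwise compact, and it is norm bounded because $f$ is bounded. By Grothendieck's theorem $T$ is weakly compact. Point evaluations are bounded linear functionals, so the identity map from $T$ with the weak topology to $T$ with the pointwise topology is continuous. It is a bijection from a compact space to a Hausdorff space, hence a homeomorphism. Therefore $\Phi$ is weakly continuous. By the Hahn--Banach theorem the norm closed subspace $L$ is weakly closed, so $\Phi^{-1}(L)$ is closed in $X$. It contains the dense set $G$, so it equals $X$. Thus $T\subset L$ is norm-separable.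

\emph{Unbounded functions.} These occur: $xy/(x^3+y^3)$, extended by $0$ at the origin, is separately continuous on $[0,1]^2$ and equals $1/(2x)$ at $(x,x)$. For arbitrary $f\in S(X\times Y,\mathbb R)$ the function $g=\arctan\circ f$ is bounded and separately continuous, so it satisfies (2) and hence (3): $g=g'\circ(p\times q)$. Since $p\times q$ is surjective, $g'$ has the same range as $g$, which is contained in $(-\frac\pi2,\frac\pi2)$. Then $\tan\circ g'$ is separately continuous and $f=(\tan\circ g')\circ(p\times q)$. So $f$ satisfies (3), and $f\in\bar C^s(X\times Y,\mathbb R)$.
\end{proof}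

\begin{example}
Let $X=Y=\Gamma\cup\{\infty\}$ be the one-point compactification of an uncountable discrete space $\Gamma$. The singletons in $\Gamma$ are open, so $X$ is not ccc and equality fails; the proof gives the function equal to $1$ at the points $(\gamma,\gamma)$, $\gamma\in\Gamma$, and to $0$ elsewhere. The space is zero-dimensional, since the singletons in $\Gamma$ and the complements of finite subsets of $\Gamma$ form a clopen base, and it is not metrizable, since compact metrizable spaces are separable and hence ccc. So metrizability cannot be omitted from the Problem even for zero-dimensional factors, although $C(X\times Y,\mathbb R)$ is still dense.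
\end{example}

\section{Circle-valued functions}\label{sec:circle}

For a metrizable target the rectangles of Section~\ref{sec:aleph} always exist. What needs convexity of $Z$ or clopen bases of $X,Y$ is the gluing of samples in Lemma~\ref{lem:glue}. If neither is available, there can be a homotopy obstruction. Let $S^1\subset\mathbb C$ be the unit circle. By Theorem~\ref{thm:aleph}(ii), $\bar C^s(X\times Y,S^1)=S(X\times Y,S^1)$ for zero-dimensional compact metrizable $X,Y$. On the square this fails.

\begin{proposition}\label{prop:circle}
$\bar C^s([0,1]^2,S^1)\ne S([0,1]^2,S^1)$.
\end{proposition}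

Recall that a loop $\gamma:[0,1]\to S^1$, $\gamma(0)=\gamma(1)$, can be written as $\gamma=e^{2\pi i\theta}$ with $\theta:[0,1]\to\mathbb R$ continuous, that the integer $\theta(1)-\theta(0)$ does not depend on $\theta$ and is called the \emph{degree} of $\gamma$, and that loops homotopic through loops have the same degree. A continuous map from the boundary $\partial[0,1]^2$ to $S^1$ is regarded as a loop along the path $(0,0)\to(1,0)\to(1,1)\to(0,1)\to(0,0)$.

\begin{proof}
Put $F(x,y)=\exp\bigl(2\pi i\,\frac{y^2}{x^2+y^2}\bigr)$ for $(x,y)\ne(0,0)$ and $F(0,0)=1$. The function $F$ is continuous off the origin. On the two layers through the origin it is constant: $F(x,0)=e^0=1$ for $x>0$ and $F(0,y)=e^{2\pi i}=1$ for $y>0$. So $F$ is separately continuous.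

The boundary is a union of four layers, so $F$ is continuous on it. Along the four sides a continuous choice of $\theta$ is: $\theta=0$ on the bottom side; $\theta=y^2/(1+y^2)$ on the side $x=1$, increasing from $0$ to $\frac12$; $\theta=1/(x^2+1)$ on the side $y=1$, increasing from $\frac12$ to $1$ as $x$ decreases from $1$ to $0$; and $\theta=1$ on the side $x=0$. Hence $F|_{\partial[0,1]^2}$ has degree $1$.

Let $G:[0,1]^2\to S^1$ be continuous. Then $(s,z)\mapsto G(sz)$, $s\in[0,1]$, $z\in\partial[0,1]^2$, is a homotopy from a constant loop to $G|_{\partial[0,1]^2}$, so $G|_{\partial[0,1]^2}$ has degree $0$. If $|G-F|<2$ on the boundary, then $G(z)\ne-F(z)$ there, so $(1-s)G(z)+sF(z)\ne0$ for $s\in[0,1]$, and dividing by the modulus gives a homotopy from $G|_{\partial[0,1]^2}$ to $F|_{\partial[0,1]^2}$. This contradicts $0\ne1$. So every continuous $G$ has $|G(z)-F(z)|=2$ at some boundary point $z$.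

If continuous $F_n$ converged to $F$ in $S([0,1]^2,S^1)$, then by Lemma~\ref{lem:conv} they would converge uniformly on the four layers that form the boundary, and $|F_n-F|<2$ there for large $n$. Hence $F\notin\bar C^s([0,1]^2,S^1)$.
\end{proof}

Thus in Theorem~\ref{thm:aleph} convexity of the target cannot be dropped from (i), and the clopen bases cannot be dropped from (ii).

\begin{thebibliography}{9}

\bibitem{Banakh}
Taras Banakh, \emph{On the sequential closure of the set of continuous functions in the space of separately continuous functions}, arXiv:1509.05542 (2015).

\bibitem{Grothendieck}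
Grothendieck, Amer. J. Math. \textbf{74} (1952).

\bibitem{Namioka}
Namioka, \emph{Separate continuity and joint continuity}, Pacific J. Math. \textbf{51} (1974).

\end{thebibliography}
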